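# Degree spectra of Presburger groups

Presburger arithmetic is the theory of the integers with addition and order. These notes ask how complicated its countable models can be when complexity is measured by Turing degrees. The problem is taken from Jason Block, "Measuring the Complexity of Countable Presburger Models", arXiv:2601.21118 (2026).

## 1. Copies, degrees, and degree spectra

All languages are finite and all structures are countable. Sets are subsets of $\mathbb N$, $\overline X$ is the complement of $X$, and
$$X\oplus\overline X=\{2n:n\in X\}\cup\{2n+1:n\notin X\}.$$

**Definition (copy, degree, spectrum).** A copy of a structure $\mathcal A$ is an isomorphic structure whose domain is $\mathbb N$ or a subset of $\mathbb N$. Its degree is the Turing degree of its atomic diagram. The degree spectrum $\mathrm{DgSp}(\mathcal A)$ is the set of degrees of the copies of $\mathcal A$.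

For example, $(\mathbb Z,+,<,0,1)$ has a computable copy, so its spectrum contains $\mathbf 0$.

We treat atomic diagrams as relational. Replace each function symbol $f$ by a symbol $F$ for its graph, and each constant by a unary predicate. This changes nothing we care about.

For degrees: $F(\bar a,b)$ holds iff $f(\bar a)=b$, and conversely the value $f(\bar a)$ is found by searching for the $b$ with $F(\bar a,b)$. So the two diagrams compute each other.

For existential formulas: values of subterms can be named by existentially quantified variables, both in atomic formulas and in their negations. For instance $\neg\, f(g(x))=y$ becomes $\exists u\,\exists w\,(G(x,u)\wedge F(u,w)\wedge w\ne y)$. In the other direction $F(\bar x,y)$ is just $f(\bar x)=y$. Hence existential formulas translate to existential formulas both ways.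

**Definition (automorphically trivial).** A structure $\mathcal B$ is automorphically trivial if there is a finite subset $F$ of its domain such that every permutation of the domain that fixes $F$ pointwise is an automorphism.

Every finite structure is automorphically trivial (let $F$ be the domain), and so is the infinite complete graph (let $F=\emptyset$). An infinite linear order is not: given a finite $F$, choose $a<b$ outside $F$. The transposition of $a$ and $b$ fixes $F$ but does not preserve $a<b$.

**Fact (Knight, *Degrees coded in jumps of orderings*, JSL 51, 1986).** The degree spectrum of a countable structure that is not automorphically trivial is closed upward.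

So for such a structure, if $D$ computes a copy, then $\deg D$ is in the spectrum. In particular $\mathrm{DgSp}(\mathbb Z,+,<,0,1)$ consists of all degrees. The fact also shows that the choice of domain does not matter for an infinite structure that is not automorphically trivial: a copy whose domain is an infinite subset of $\mathbb N$ computes its own domain, hence computes a copy with domain $\mathbb N$, and upward closure does the rest.

**Definition (universal class).** A class $\mathfrak C$ of structures is universal for degree spectra if for every countable $\mathcal B$ that is not automorphically trivial there is $\mathcal A\in\mathfrak C$ with $\mathrm{DgSp}(\mathcal A)=\mathrm{DgSp}(\mathcal B)$.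

Examples on both sides: Hirschfeldt, Khoussainov, Shore and Slinko showed that symmetric irreflexive graphs, partial orderings, rings, integral domains, commutative semigroups, and 2-step nilpotent groups are universal. R. Miller, Poonen, Schoutens and Shlapentokh showed that fields are universal. Linear orders are not universal.

## 2. Enumeration reducibility and total sets

**Definition (enumeration reducibility).** An enumeration operator is a c.e. set $\Gamma$ of pairs $(n,F)$ with $F\subseteq\mathbb N$ finite. For a set $Z$ put $\Gamma^Z=\{n:\exists F\subseteq Z\ (n,F)\in\Gamma\}$. Write $B\le_e A$ if $B=\Gamma^A$ for some $\Gamma$, and $A\equiv_e B$ if both reductions hold.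

Only positive information about $A$ is used, so $Z\subseteq Z'$ implies $\Gamma^Z\subseteq\Gamma^{Z'}$. Example: if $X$ is c.e. and not computable, then $\overline X\not\le_e X$. Indeed, from an enumeration of $X$ we would obtain an enumeration of $\overline X$, making $X$ computable.

A set $A$ is c.e. in $X$ iff $A\le_e X\oplus\overline X$. If $n$ enters $W_e^X$, the computation uses finitely many answers; let $F$ contain $2k$ for each answer "yes, $k\in X$" and $2k+1$ for each answer "no". The pairs $(n,F)$ arising in this way form an enumeration operator. Conversely $X$ computes $X\oplus\overline X$ and so enumerates $\Gamma^{X\oplus\overline X}$.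

**Fact (Selman, *Arithmetical reducibilities I*, 1971).** $B\le_e A$ iff for every $D$: if $A$ is c.e. in $D$, then $B$ is c.e. in $D$.

**Definition ($E(A)$ and $C(X)$).**
$$E(A)=\{\deg D:A\text{ is c.e. in }D\},\qquad C(X)=\{\mathbf d:\mathbf d\ge\deg X\}.$$

Both are nonempty and closed upward. If $A$ is c.e., then $E(A)$ is the set of all degrees, which is $C(\emptyset)$. If $A=Y\oplus\overline Y$, then $A$ is c.e. in $D$ iff both $Y$ and $\overline Y$ are, that is, iff $Y\le_T D$; so $E(Y\oplus\overline Y)=C(Y)$.

**Definition (total set).** $A$ is total if $A\equiv_e X\oplus\overline X$ for some $X$.

Every $Y\oplus\overline Y$ is total, and so is every c.e. set, since it is $\equiv_e\emptyset\oplus\overline\emptyset$ (both are c.e.). Non-total sets exist, and we build one in Section 6.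

**Lemma 2.1.** $E(A)$ has a least element iff $A$ is total. Moreover, if $E(A)=C(X)$, then $A\equiv_e X\oplus\overline X$.

*Proof.* Suppose $A\equiv_e X\oplus\overline X$. Then $A$ is c.e. in $D$ iff $X\oplus\overline X$ is c.e. in $D$ iff $X\le_T D$. So $E(A)=C(X)$, with least element $\deg X$.

Conversely, if $E(A)$ has least element $\deg X$, then $E(A)=C(X)$ because $E(A)$ is closed upward. Suppose $E(A)=C(X)$. Then $A$ is c.e. in $X$, so $A\le_e X\oplus\overline X$. Also, every $D$ in which $A$ is c.e. computes $X$, so $X\oplus\overline X$ is c.e. in $D$; by Selman's theorem $X\oplus\overline X\le_e A$. $\square$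

## 3. Presburger groups and model completeness

**Definition (Presburger group).** Let $\mathrm{Pr}=\mathrm{Th}(\mathbb Z,+,<,0,1)$. A Presburger group is a model of $\mathrm{Pr}$.

**Fact (Presburger).** $\mathrm{Pr}$ is decidable, and it has quantifier elimination after predicates for $x\equiv y\pmod n$, $n\ge1$, are added. It is axiomatized by the following: the structure is an ordered abelian group; $1$ is its least positive element; and for each $n\ge1$ every $x$ has the form $x=ny+r$ with $0\le r<n$.

Here $r$ stands for $r\cdot1$. It is unique: if $ny+r=ny'+r'$ with $y\neq y'$, then $|n(y-y')|\ge n>|r'-r|$, a contradiction. We call $r$ the residue of $x$ mod $n$. Since $1\neq0$ in an ordered group, every Presburger group is infinite. Being infinite and linearly ordered, it is not automorphically trivial, so by Knight's theorem its spectrum is closed upward.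

A nonstandard example is $\mathbb Q\times\mathbb Z$, ordered lexicographically with $1=(0,1)$: if $a=nb+r$ in $\mathbb Z$, then $(q,a)=n(q/n,b)+r\cdot(0,1)$. A non-example is $\mathbb Z\times\mathbb Z$, ordered lexicographically with $1=(0,1)$: neither $(1,0)$ nor $(1,0)-(0,1)$ is of the form $2y$.

**Definition (model complete).** $T$ is model complete if every embedding between models of $T$ is elementary. By Robinson's theorem, every formula is then $T$-equivalent to an existential formula; conversely that property implies model completeness.

As an example, here is the theory we need.

**Lemma 3.1.** $\mathrm{Pr}$ is model complete in the language $(+,<,0,1)$.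

*Proof.* By quantifier elimination every formula is equivalent to a Boolean combination of formulas $s=t$, $s<t$, $s\equiv t\pmod n$. Existential formulas are closed, up to equivalence, under $\wedge$ and $\vee$, so it is enough that each of these and each negation is existential. For the first two kinds this is clear. For the third, $x\equiv y\pmod n$ is $\exists z\,(x=y+nz)$, and its negation is $\bigvee_{0<r<n}\exists z\,(x=y+nz+r\cdot1)$, where the empty disjunction for $n=1$ is a false formula. $\square$

The translation of Section 1 preserves the property we use: if $T$ is c.e. and model complete, then its relational version (with axioms saying that the new symbols are graphs of functions) is c.e., and every formula is equivalent over it to an existential one.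

## 4. Universality of Presburger groups: the three theorems

Now the question can be asked: **is the class of countable Presburger groups universal for degree spectra?** In other words, can every degree spectrum of a countable, not automorphically trivial structure be matched by a model of $\mathrm{Pr}$? The answer is no.

**Theorem 4.1.** If $A$ is not total, then $E(A)$ is the degree spectrum of a graph that is not automorphically trivial, but it is not the degree spectrum of any Presburger group. Non-total sets exist. Hence Presburger groups are not universal for degree spectra.

**Theorem 4.2.** Let $T$ be a c.e. model-complete theory in a finite language, $M$ a countably infinite model of $T$, and $(A_i)_{i\in\mathbb N}$ any sequence of sets.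

(a) If $\mathrm{DgSp}(M)\subseteq\bigcup_iE(A_i)$, then there are $i$ and $X$ such that $A_i$ is c.e. in $X$ and $\mathrm{DgSp}(M)\subseteq C(X)$.

(b) If $\mathrm{DgSp}(M)=\bigcup_iE(A_i)$, then $\mathrm{DgSp}(M)=C(X)$ for some $X$.

Consequently the countable models of such a $T$ (for example real closed fields, nontrivial divisible ordered abelian groups, Presburger groups) are never universal for degree spectra.

**Theorem 4.3.** (a) For every $Y$ there is a Presburger group with spectrum $C(Y)$. Hence among countable unions of sets $E(A)$, the spectra of Presburger groups are exactly the Turing cones; in particular $E(A)$ is the spectrum of a Presburger group iff $A$ is total.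

(b) For every $A\subseteq\mathbb N$ there is a Presburger group $G_A$ with $\mathrm{DgSp}(G_A)=\{\deg D:A\in\Sigma^0_2(D)\}$.

Since $E(A)=\{\deg D:A\in\Sigma^0_1(D)\}$, Theorem 4.3 says that $\{\deg D:A\in\Sigma^0_k(D)\}$ is a Presburger spectrum for $k=1$ iff $A$ is total, and for $k=2$ always.

The easiest instances of the question have positive answers. If $A$ is c.e., then $E(A)$ is the set of all degrees, which is the spectrum of $\mathbb Z$. The next case is $A=Y\oplus\overline Y$, where $E(A)=C(Y)$; there we must put $Y$ into a Presburger group.

## 5. Presburger groups inside $\widehat{\mathbb Z}$, and all Turing cones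

Recall $\widehat{\mathbb Z}=\varprojlim\mathbb Z/n=\prod_\ell\mathbb Z_\ell$, with $\ell$ ranging over the primes. An element is a compatible choice of residues mod every $n\ge1$, and it is determined by these residues. The group $\widehat{\mathbb Z}$ is torsion-free and contains $\mathbb Z$. For each $n$, $\widehat{\mathbb Z}$ is the disjoint union of the cosets $r+n\widehat{\mathbb Z}$, $0\le r<n$, and $n\widehat{\mathbb Z}\cap\mathbb Z=n\mathbb Z$. For example $\sum_{k\ge1}k!$ is an element of $\widehat{\mathbb Z}$; mod $4$ the terms with $k\ge4$ vanish, and its residue is that of $1+2+6=9$, namely $1$.

**Definition ($G(S)$).** Let $S\subseteq\widehat{\mathbb Z}$ with $1\notin S$ and $\{1\}\cup S$ linearly independent over $\mathbb Z$. Put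
$$G(S)=\Big\{x\in\widehat{\mathbb Z}:\exists N\ge1\ \ Nx\in\mathbb Z+\sum_{s\in S}\mathbb Zs\Big\}.$$

For instance, if $z\in S$ is even, then $z=2y$ with $y\in\widehat{\mathbb Z}$, and $y\in G(S)$.

*Coordinates.* If $x\in G(S)$ and $Nx=a_*+\sum_sa_ss$ with integers $a_*,a_s$, write $x=q_*+\sum_sq_ss$ with $q_*=a_*/N$, $q_s=a_s/N$; the equation is meant after clearing denominators. The coordinates are unique: multiply two such equations to a common $N$ and use independence. Conversely, a finitely supported rational tuple with common denominator $N$ represents an element of $G(S)$ iff
$$Nq_*+\sum_sNq_ss\in N\widehat{\mathbb Z},\tag{1}$$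
and the represented element is unique because $\widehat{\mathbb Z}$ is torsion-free. For the same reason (1) does not depend on the choice of $N$: for any $w\in\widehat{\mathbb Z}$, $kw\in kN\widehat{\mathbb Z}$ iff $w\in N\widehat{\mathbb Z}$. Addition is coordinatewise.

*Elements with all $q_s=0$ are integers.* If $Nx=a\in\mathbb Z$, then $a\in N\widehat{\mathbb Z}\cap\mathbb Z=N\mathbb Z$, so $x\in\mathbb Z$ by torsion-freeness. In particular $G(\emptyset)=\mathbb Z$.

**Lemma 5.1.** Let $v:G(S)\to V$ be a homomorphism to an ordered abelian group with kernel exactly $\mathbb Z$. Define $x>0$ iff $v(x)>0$, or $v(x)=0$ and $x\in\mathbb Z_{>0}$. Then $G(S)$ is a Presburger group, and the residue of $x$ mod $n$ in $G(S)$ is its residue in $\widehat{\mathbb Z}$.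

*Proof.* *Ordered group.* Let $x\ne0$. If $v(x)\neq0$, exactly one of $x,-x$ is positive; if $v(x)=0$, then $x\in\mathbb Z$, and again exactly one is. If $x,y>0$, then $v(x),v(y)\ge0$. If one of these is $>0$, then $v(x+y)>0$; otherwise $x,y\in\mathbb Z_{>0}$ and $x+y\in\mathbb Z_{>0}$. So $x+y>0$. On $\mathbb Z$ the order is the usual one.

*Least positive element.* Suppose $0<x<1$. Then $v(x)\ge0$, and $v(1-x)=-v(x)\ge0$. So $v(x)=0$ and $x\in\mathbb Z$, impossible.

*Residues.* First, $n\widehat{\mathbb Z}\cap G(S)=nG(S)$: if $x=ny\in G(S)$ with $y\in\widehat{\mathbb Z}$ and $Nx\in\mathbb Z+\sum\mathbb Zs$, then $(Nn)y$ lies in the same group, so $y\in G(S)$. If $x\equiv r$ mod $n$ in $\widehat{\mathbb Z}$ with $0\le r<n$, then $x-r\in n\widehat{\mathbb Z}\cap G(S)=nG(S)$, so $x=ny+r$ with $y\in G(S)$. $\square$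

In any copy $H$ of a Presburger group, the residue of a given element $x$ mod $n$ is computable from $H$, uniformly in $n$: search for $y\in H$ and $0\le r<n$ with $x=ny+r\cdot1$.

**Proposition 5.2 (first sentence of Theorem 4.3(a)).** For every $Y$ there is a Presburger group with spectrum $C(Y)$.

*Proof.* If $Y$ is computable, use $\mathbb Z$, with spectrum $C(\emptyset)=C(Y)$. Let $Y$ be noncomputable.

**Step 1: put $Y$ into one element.** Let $z=\sum_{k\ge1}Y(k-1)\,k!\in\widehat{\mathbb Z}$. Modulo $n$ the terms with $k\ge n$ vanish, so $Y$ computes the residues of $z$. Conversely, since $\sum_{j\le k}j\cdot j!=(k+1)!-1$, the number $\sum_{1\le j\le k}Y(j-1)j!$ lies in $[0,(k+1)!)$, so it is the residue of $z$ mod $(k+1)!$. Hence the residue mod $(k+1)!$ minus the residue mod $k!$ is $Y(k-1)k!$, and the residues of $z$ compute $Y$.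

**Step 2: check that $\{1,z\}$ is independent, so that $G(\{z\})$ makes sense.** Suppose $bz=a$ with integers $a,b$, $b\ne0$; changing signs, let $b>0$. If $r$ is the residue of $z$ mod $n$, then $z=r+nw$ for some $w$, so $br\equiv a$ mod $bn$ with $0\le br<bn$. This determines $r$ from $a,b,n$. So the residues of $z$ would be computable, hence so would $Y$, a contradiction. (If $b=0$, then $a=0$.)

**Step 3: order the group and compute the spectrum.** Let $G=G(\{z\})$ and $v(q_*+q_zz)=q_z\in\mathbb Q$. If $q_z=0$, the element is an integer, so the kernel is $\mathbb Z$ and Lemma 5.1 applies. Represent elements as pairs $(q_*,q_z)$. Membership is (1), decidable from the residues of $z$ and hence from $Y$. Addition is coordinatewise, and the sign is that of $q_z$, or that of $q_*$ if $q_z=0$. So $Y$ computes a copy, and by upward closure $C(Y)\subseteq\mathrm{DgSp}(G)$. Every copy computes the residues of the element corresponding to $z$, hence computes $Y$. So $\mathrm{DgSp}(G)=C(Y)$. $\square$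

So every total $A$ has a Presburger group with spectrum $E(A)$, by Lemma 2.1. The real test is a non-total $A$.

## 6. A graph with spectrum $E(A)$, and a set that is not total

**Lemma 6.1.** For every infinite $A$ there is a graph $B_A$ that is not automorphically trivial and has $\mathrm{DgSp}(B_A)=E(A)$.

*Proof.* Let $B_A$ be the disjoint union of one cycle of length $n+3$ for each $n\in A$ and infinitely many isolated vertices.

It is not automorphically trivial. Given a finite $F$, choose a cycle disjoint from $F$ (there are infinitely many cycles) and an isolated vertex outside $F$. The transposition of a vertex of that cycle with the isolated vertex exchanges a vertex of degree $2$ with one of degree $0$, so it is not an automorphism.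

In any copy, $n\in A$ iff there is a cycle of length $n+3$, because every cycle is a whole component. Searching for cycles enumerates $A$ from the copy, so $\mathrm{DgSp}(B_A)\subseteq E(A)$. Conversely let $A$ be c.e. in $D$. At stage $s$ add an isolated vertex, and also a new cycle of length $n+3$ if $n$ is newly enumerated at stage $s$, deciding all adjacencies when vertices are added. This is a $D$-computable copy, and $\deg D\in\mathrm{DgSp}(B_A)$ by Knight's theorem. $\square$

A non-total set is infinite, since finite sets are c.e. and c.e. sets are total. So Lemma 6.1 applies to it.

**Lemma 6.2.** Non-total sets exist. (This is known since Medvedev; here is a proof.)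

*Proof.* For $\sigma\in2^{<\omega}$ let $\sigma^+=\{k<|\sigma|:\sigma(k)=1\}$. For an enumeration operator $\Gamma$ call $Z$ *$\Gamma$-bad* if $\{2n,2n+1\}\subseteq\Gamma^Z$ for some $n$. No set $X\oplus\overline X$ contains both $2n$ and $2n+1$, so a bad $Z$ cannot satisfy $\Gamma^Z=X\oplus\overline X$.

**Step 1: choose $A$ generically.** By the Baire category argument, choose $A$ such that

1. for every c.e. set $W$, $A\ne W$;
2. for every $\Gamma$ there is an initial segment $\sigma$ of $A$ such that $\sigma^+$ is $\Gamma$-bad, or no $\tau\supseteq\sigma$ has $\tau^+$ $\Gamma$-bad.

This is possible because there are countably many requirements and each is met by a dense set of strings. For (1), any string extends to one that disagrees with $W$ at some position. For (2), any string either has an extension $\tau$ with $\tau^+$ bad, or it has the second property itself.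

**Step 2: show that $A$ is not total.** Suppose $A\equiv_eX\oplus\overline X=\Gamma^A$, and take $\sigma$ from (2). If $\sigma^+$ is bad, then so is $A\supseteq\sigma^+$ by monotonicity, a contradiction. So no $\tau\supseteq\sigma$ has $\tau^+$ bad.

Let $\tau_0,\tau_1\supseteq\sigma$. They agree below $|\sigma|$, so there is $\tau\supseteq\sigma$, of length $\max(|\tau_0|,|\tau_1|)$, with $\tau^+=\tau_0^+\cup\tau_1^+$. Then $\Gamma^{\tau_0^+}\cup\Gamma^{\tau_1^+}\subseteq\Gamma^{\tau^+}$, and since $\tau^+$ is not bad, the union never contains both $2n$ and $2n+1$. In other words, two extensions of $\sigma$ never give contradictory answers.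

So $X$ is computable: given $n$, search for $\tau\supseteq\sigma$ with $2n$ or $2n+1$ in $\Gamma^{\tau^+}$. One of the two numbers is in $\Gamma^A$, through a finite subset of $A$, so a long enough initial segment of $A$ makes the search succeed with the correct answer. By the previous paragraph any other successful $\tau$ gives the same answer. Hence $X\oplus\overline X$ is computable and $A\le_eX\oplus\overline X$ is c.e., contradicting (1). $\square$

## 7. What existential sentences can say in a Presburger group

Fix a non-total $A$. Can a Presburger group have spectrum $E(A)$? The graph $B_A$ codes $n\in A$ by an existential sentence: "there is a cycle of length $n+3$".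

*Imitating the graph.* Take independent elements $1,f_0,f_1,\dots$ of $\widehat{\mathbb Z}$ with uniformly computable residues, and put $f_n$ into the group iff $n\in A$. To recognize $f_n$ in a copy we ask whether there is an $x$ with $x\equiv f_n$ mod $m$ *for all* $m$. This is an existential quantifier followed by a universal one, and a copy is only asked to make $A$ a $\Sigma^0_2$ set. No cleverer choice of existential sentences helps: $\mathrm{Pr}$ is a complete theory, so every Presburger group satisfies exactly the same existential sentences as $\mathbb Z$.

*Turning this into a proof of impossibility.* Suppose that $G$ is a Presburger group and that one index $e$ works for all copies, that is, $A=W_e^H$ for every copy $H$ of $G$ with domain $\mathbb N$. Then $n\in A$ iff some finite piece of atomic diagram that is realized in $G$ already makes the $e$-th oracle machine enumerate $n$. (If the piece is realized in $G$, extend it to a full copy; there $n$ is enumerated, so $n\in A$.) That a finite piece is realized is an existential sentence, decidable from $\mathrm{Pr}$. So $A$ would be c.e., hence total.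

The argument stops at the assumption of one index for all copies, and this assumption can really fail. Let $G$ be the group of Proposition 5.2 for a noncomputable $Y$, and let $A=Y\oplus\overline Y$. Then $A$ is c.e. in every copy, yet $A$ is not c.e., since otherwise $Y$ would be computable. So no single index works: to enumerate $A$ from a copy one must be told which element is $z$.

The next two sections get past this in two moves. First, a generic copy shows that a finite tuple $p$ of elements is all the extra information needed: $A$ is enumerated from the type of one finite $p$. Second, for a c.e. model-complete theory, every copy computes the full type of $p$. Then the type of $p$ lies below every copy and is itself able to enumerate $A$, which forces a least element in $E(A)$.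

## 8. Finite partial copies and a generic copy

**Lemma 8.1.** Let $M$ be a countably infinite structure in a finite relational language, and $(A_i)$ a sequence of sets. Suppose that for every copy of $M$ with domain $\mathbb N$ there is an $i$ with $A_i$ c.e. in that copy. Then there are $i$ and a finite tuple $p$ in $M$ such that $A_i$ is c.e. in $X=\{\varphi:M\models\varphi(p)\}$, where formulas are identified with their codes.

*Proof.* **Step 1: set up finite approximations to copies.** A condition is a finite injective sequence $q=(q(0),\dots,q(m-1))$ from $M$; conditions are ordered by extension. Let $\delta(q)$ be the finite set of atomic and negated atomic facts about the numbers $<m$ obtained by interpreting $j$ as $q(j)$. A bijection $g:\mathbb N\to M$ gives a copy of $M$ with domain $\mathbb N$; its atomic diagram $\delta_g$ is the union of the sets $\delta(g|_m)$, where $g|_m=(g(0),\dots,g(m-1))$.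

Say that $q$ *yields* $n\in W_e$ if some computation of the $e$-th oracle enumeration puts $n$ into $W_e$ using only oracle answers contained in $\delta(q)$. (Numbers that code no atomic sentence are always answered "no".) A computation uses finitely many answers, so
$$n\in W_e^{\delta_g}\iff\text{some } g|_m \text{ yields } n\in W_e.\tag{2}$$

**Step 2: say what it takes to defeat $A_i=W_e$.** Let $D_{e,i}$ be the set of conditions $q$ such that

- $q$ yields $n\in W_e$ for some $n\notin A_i$, or
- for some $n\in A_i$, no $q'\supseteq q$ yields $n\in W_e$.

By (2), if $g$ has an initial segment in $D_{e,i}$, then $A_i\ne W_e^{\delta_g}$: in the first case $n$ is in $W_e^{\delta_g}$ and not in $A_i$, in the second case the reverse.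

**Step 3: some $D_{e,i}$ is not dense.** Suppose every condition had an extension in $D_{e,i}$, for all $e,i$. List the countably many sets $D_{e,i}$ and list $M=\{a_0,a_1,\dots\}$. Build a sequence of conditions, alternately extending into the next $D_{e,i}$ and appending the next $a_s$ if it has not yet been used. The union is a bijection $g:\mathbb N\to M$ with an initial segment in every $D_{e,i}$. So $A_i\ne W_e^{\delta_g}$ for all $e,i$, and no $A_i$ is c.e. in this copy, contradicting the hypothesis.

**Step 4: read off $A_i$.** Fix $e,i,p$ such that no $q\supseteq p$ is in $D_{e,i}$. Then
$$n\in A_i\iff\exists q\supseteq p\ \ (q\text{ yields }n\in W_e).\tag{3}$$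
For "$\Rightarrow$": $p$ fails the second clause of $D_{e,i}$. For "$\Leftarrow$": $q$ fails the first.

**Step 5: replace $q$ by a formula about $p$.** Whether $q$ yields $n\in W_e$ depends only on $\delta(q)$. Let $k=|p|$. In (3), the condition $q$ has some length $m\ge k$ and some finite diagram $\delta=\delta(q)$. So $n\in A_i$ iff there are $m\ge k$ and a complete finite atomic diagram $\delta$ on $\{0,\dots,m-1\}$ such that $\delta$ yields $n\in W_e$ and
$$M\models\exists y_k\dots\exists y_{m-1}\Big(p,\bar y\text{ are distinct}\ \wedge\ \bigwedge\delta(p,\bar y)\Big).$$
The last condition asks whether a certain formula belongs to $X$. Hence $A_i$ is c.e. in $X$. $\square$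

## 9. Types computed by every copy, and the proofs of Theorems 4.1, 4.2, and 4.3(a)

**Lemma 9.1.** Let $T$ be c.e. and model complete, $M\models T$ countable, $p$ a finite tuple in $M$. Then $X=\{\varphi:M\models\varphi(p)\}$ is computable from every copy of $M$.

*Proof.* Let $h:M\cong H$ be an isomorphism onto a copy, and $b=h(p)$. The tuple $b$ is a finite amount of information, and $\varphi\in X$ iff $H\models\varphi(b)$.

To decide $\varphi(b)$, enumerate the consequences of $T$ (this is where we use that $T$ is c.e.), looking for existential $\psi$ with $T\vdash\forall x(\varphi\leftrightarrow\psi)$ or $T\vdash\forall x(\neg\varphi\leftrightarrow\psi)$. For each $\psi$ found, search in $H$ for witnesses to $\psi(b)$; checking a candidate witness uses only the atomic diagram. By Robinson's theorem both $\varphi$ and $\neg\varphi$ are $T$-equivalent to existential formulas. One of them is true of $b$, so a witness is eventually found, and it reveals correctly whether $H\models\varphi(b)$. $\square$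

**Proof of Theorem 4.2.** By Section 1 we may work in a relational language.

(a) Every copy of $M$ with domain $\mathbb N$ has its degree in $\mathrm{DgSp}(M)\subseteq\bigcup_iE(A_i)$, so it enumerates some $A_i$. Lemma 8.1 gives $i$ and a tuple $p$ such that $A_i$ is c.e. in $X=\{\varphi:M\models\varphi(p)\}$. By Lemma 9.1 every copy computes $X$, that is, $\mathrm{DgSp}(M)\subseteq C(X)$.

(b) Take $i$ and $X$ from (a). Since $A_i$ is c.e. in $X$, everything above $X$ enumerates $A_i$, so
$$C(X)\subseteq E(A_i)\subseteq\bigcup_jE(A_j)=\mathrm{DgSp}(M)\subseteq C(X),$$
and all these sets are equal.

For the last statement of the theorem, let $A$ be non-total (Lemma 6.2). Then $E(A)$ is the spectrum of the graph $B_A$, which is not automorphically trivial (Lemma 6.1). If an infinite countable $M\models T$ had $\mathrm{DgSp}(M)=E(A)$, then (b) with all $A_i=A$ would give $E(A)=C(X)$, and $A$ would be total by Lemma 2.1, a contradiction. A finite model, having a finite diagram, has no degree but $\mathbf 0$ in its spectrum, and $E(A)\not\subseteq\{\mathbf 0\}$ because $E(A)$ is nonempty and closed upward.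

As for the examples, the theories of real closed fields and of nontrivial divisible ordered abelian groups are c.e. and model complete by classical theorems. Admitting the zero group as a divisible ordered abelian group does not change the conclusion, since it is a finite structure. The third example is Lemma 3.1, with the decidability of $\mathrm{Pr}$. $\square$

**Proof of Theorem 4.1.** Let $A$ be non-total. By Lemma 6.1, $E(A)$ is the spectrum of a graph that is not automorphically trivial. The theory $\mathrm{Pr}$ is decidable, hence c.e., it is model complete by Lemma 3.1, and all its models are infinite. If $\mathrm{DgSp}(G)=E(A)$ for a Presburger group $G$, then Theorem 4.2(b) with all $A_i=A$ gives $E(A)=C(X)$ for some $X$, and $A$ is total by Lemma 2.1, a contradiction. Non-total sets exist by Lemma 6.2. So the graph $B_A$ shows that Presburger groups are not universal for degree spectra. $\square$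

**Proof of Theorem 4.3(a).** The first sentence is Proposition 5.2. Each cone is itself of the form $E(A)$, since $C(Y)=E(Y\oplus\overline Y)$. So each cone is a countable union of sets $E(A)$ and a Presburger spectrum. Conversely, a countable union of sets $E(A)$ that is a Presburger spectrum is a cone by Theorem 4.2(b). In particular $E(A)$ is a Presburger spectrum iff it is a cone, which by Lemma 2.1 holds iff $A$ is total. $\square$

## 10. Coding an arbitrary set one jump higher

We now prove Theorem 4.3(b). In Section 7 the idea "put $f_n$ into the group iff $n\in A$" gave a $\Sigma^0_2$ description of $A$ from any copy. That is exactly what is wanted here. The remaining difficulty is the converse: from $D$ with $A\in\Sigma^0_2(D)$, build a copy computably in $D$. We can only guess that $n\in A$, introduce an element meant to be $f_n$, and possibly learn much later that the guess was wrong. By then finitely much about the element has been promised: its residue modulo some number and an approximation to its $v$-value. With the $f_n$ alone, nothing is prepared for the element to become. The remedy is to put into the group, whatever $A$ is, extra generators $j_i$ that realize every possible finite promise infinitely often.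

**Step 1: generators with computable residues and values.** Let $c_k\in\prod_\ell\mathbb Z_\ell$ have $\ell$-component $\ell^{k+1}$. The residue of $c_k$ mod $n$ is found by the Chinese remainder theorem from the residues of $\ell^{k+1}$ modulo the prime powers $\ell^a$ exactly dividing $n$, so residues are computable uniformly in $k$ and $n$. The family $1,c_0,c_1,\dots$ is independent over $\mathbb Z$: a relation $a_0+\sum_ka_kc_k=0$ says that the polynomial $a_0+\sum_ka_kt^{k+1}$ vanishes at every prime $t=\ell$, so it is the zero polynomial.

Let $p_0,p_1,\dots$ be the primes in order. The reals $\log p_k$ are uniformly computable and linearly independent over $\mathbb Q$: a relation, after clearing denominators, reads $\sum_ka_k\log p_k=0$ with integers $a_k$, that is, $\prod_kp_k^{a_k}=1$, and unique factorization makes all $a_k=0$. Put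
$$f_n=c_{2n},\qquad\sigma_n=\log p_{2n}.$$

Let $(N_i,r_i,I_i)_{i\in\mathbb N}$ be a computable list in which every triple consisting of an integer $N\ge1$, an integer $0\le r<N$, and a nonempty rational open interval $I$ occurs infinitely often. Put
$$j_i=r_i+N_ic_{2i+1},\qquad\rho_i=q_i\log p_{2i+1},$$
where $q_i\ne0$ is a rational with $\rho_i\in I_i$. Such $q_i$ exists by density and is found by searching, since membership in an open interval is confirmed by an approximation. By construction
$$j_i\equiv r_i\ (\mathrm{mod}\ N_i),\qquad\rho_i\in I_i.\tag{4}$$

The family $\{1\}\cup\{f_n\}\cup\{j_i\}$ is independent over $\mathbb Z$: in a relation, the coefficient of $c_{2i+1}$ is $N_i$ times the coefficient of $j_i$, so all coefficients of the $j_i$ vanish, and then so do the others. The family $\{\sigma_n\}\cup\{\rho_i\}$ is independent over $\mathbb Q$, because it consists of nonzero rational multiples of distinct $\log p_k$. All these objects are uniformly computable.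

**Step 2: the group.** Let $S_A=\{j_i:i\in\mathbb N\}\cup\{f_n:n\in A\}$ and $G_A=G(S_A)$. Define $v:G_A\to\mathbb R$ on coordinates by $v(q_*+\sum q_ss)=\sum q_sv(s)$, with $v(j_i)=\rho_i$ and $v(f_n)=\sigma_n$. If $v(x)=0$, then all $q_s=0$ by independence of the reals, so $x\in\mathbb Z$ by Section 5. Hence the kernel is exactly $\mathbb Z$, and by Lemma 5.1 $G_A$ is a Presburger group whose residues are those of $\widehat{\mathbb Z}$.

**Step 3: every copy $H$ of $G_A$ satisfies $A\in\Sigma^0_2(H)$.** First, $f_n\in G_A$ iff $n\in A$. If $n\in A$, then $f_n\in S_A$. If $n\notin A$ and $f_n\in G_A$, then $Nf_n\in\mathbb Z+\sum_{s\in S_A}\mathbb Zs$ for some $N\ge1$, contradicting the independence in Step 1. Next, elements of $\widehat{\mathbb Z}$ are determined by their residues, and isomorphisms preserve residues. Hence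
$$n\in A\iff\exists x\in H\ \forall m\ge1\ \ (x\equiv f_n\bmod m),$$
and the relation in parentheses is $H$-computable. So $A\in\Sigma^0_2(H)$.

It remains to show that if $A\in\Sigma^0_2(D)$, then $\deg D\in\mathrm{DgSp}(G_A)$. Fix such a $D$.

**Step 4: make witnesses unique, so that each $f_n$ is introduced only once.** We want a $D$-computable $R$ with $n\in A\iff\exists m\,\forall k\,R(n,m,k)$ and with $m$ unique when $n\in A$. Start from a $D$-computable $R_0$ with $n\in A\iff\exists m\,\forall k\,R_0(n,m,k)$. As new witnesses use codes $\langle m,k_0,\dots,k_{m-1}\rangle$, and require $\forall k\,R_0(n,m,k)$ and, for each $i<m$, that $k_i$ is the least $k$ with $\neg R_0(n,i,k)$. The second requirement is $D$-decidable, so the whole has the form $\forall k\,R$ with $R$ computable in $D$. A witness must have $m$ equal to the least $m$ with $\forall k\,R_0(n,m,k)$, and this determines the $k_i$; for this $m$ the $k_i$ exist. So there is exactly one witness if $n\in A$, and none otherwise.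

**Step 5: list the generators $D$-computably, with corrections.** For each $n$ let $I_{n,0}\supseteq I_{n,1}\supseteq\cdots$ be rational open intervals containing $\sigma_n$, with $I_{n,u}$ of length $\le2^{-u}$, uniformly computable. We build a list of labels $t=0,1,\dots$. Each label is either *active* with a guess $(n,m)$, or *permanently assigned* some $j_i$; no $j_i$ is used twice. At stage $u=0,1,\dots$:

1. Introduce a new active label with guess the $u$-th pair $(n,m)$, in a list of all pairs without repetition.
2. For each active label in turn whose guess $(n,m)$ is such that $R(n,m,k)$ fails for some $k\le u$: permanently assign to it the first unused $j_i$ with $N_i=u!$, $r_i$ the residue of $f_n$ mod $u!$, and $I_i=I_{n,u}$.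
3. If $j_u$ is unused, introduce a new label and permanently assign $j_u$ to it.

In item 2 a suitable $i$ exists, because the triple occurs infinitely often and only finitely many $j_i$ have been used. By (4), the assigned $j_i$ satisfies
$$j_i\equiv f_n\ (\mathrm{mod}\ u!),\qquad\rho_i\in I_{n,u}.\tag{5}$$

**Step 6: the labels name the generators of $G_A$ bijectively.** Let $s_t$ be the $j_i$ permanently assigned to $t$ if there is one; otherwise let $s_t=f_n$, where $(n,m)$ is the guess of $t$. In the latter case no failure of $R(n,m,k)$ is ever found, so $\forall k\,R(n,m,k)$ and $n\in A$. Conversely, if $n\in A$, then by uniqueness exactly one pair $(n,m)$ never fails, and it is the guess of exactly one label; so $f_n$ occurs exactly once. Each $j_i$ occurs at most once because only unused ones are assigned, and at least once because of item 3. So $t\mapsto s_t$ is a bijection onto $S_A$.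

**Step 7: residues and values of the $s_t$ are uniformly $D$-computable.** Given $t$, run the construction to the end of some stage $u$ after $t$ has appeared. If $t$ is permanent, $s_t=j_i$ and $v(s_t)=\rho_i$ are known. If $t$ is active with guess $(n,m)$, then either $s_t=f_n$, or $s_t$ is assigned at a later stage $u'>u$. In the second case (5) holds with $u'$; since $u!$ divides $u'!$ and $I_{n,u'}\subseteq I_{n,u}$, in both cases
$$s_t\equiv f_n\ (\mathrm{mod}\ u!),\qquad v(s_t)\in I_{n,u}.$$
To find $s_t$ mod $m'$, take $u\ge m'$, so that $m'$ divides $u!$. To approximate $v(s_t)$ within $2^{-u}$, run to stage $u$ or beyond.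

**Step 8: the copy.** Its elements are the finitely supported rational tuples $(q_*,(q_t)_t)$ such that, with $N$ a common denominator, $Nq_*+\sum_tNq_ts_t\equiv0$ mod $N$. This is condition (1) for the generators $s_t$, and it is $D$-decidable by Step 7. Addition is coordinatewise. For the sign of a nonzero tuple: if all $q_t=0$, use the sign of $q_*$. Otherwise $\sum_tq_tv(s_t)\ne0$, because the $v(s_t)$ are linearly independent over $\mathbb Q$ and $t\mapsto s_t$ is injective, and its sign is found by approximating until $0$ is excluded. Sending a tuple to the element it represents is, by Step 6 and the coordinates of Section 5, an isomorphism onto $G_A$. So $D$ computes a copy of $G_A$, and $\deg D\in\mathrm{DgSp}(G_A)$ by upward closure.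

Steps 3 and 8 together give $\mathrm{DgSp}(G_A)=\{\deg D:A\in\Sigma^0_2(D)\}$, which is Theorem 4.3(b). $\square$
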